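# Splitting fields of $L$-functions in $\mathbb{Z}_p$-towers of curves

## 1. A tower over $\mathbb{F}_2$ where one coefficient contains $\zeta$

A $\mathbb{Z}_p$-tower of curves over a finite field carries a sequence of $L$-functions, one for each layer. Each is a polynomial whose coefficients lie in a cyclotomic field. Adjoin to $\mathbb{Q}_p$ all its reciprocal roots. Does the field you get have degree tending to infinity as you climb the tower? We set up the notation, answer the question for one tower in two lines, and then see what changes in general.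

### Towers and their $L$-functions

Let $p$ be a prime, $q$ a power of $p$, and $X$ a smooth projective geometrically irreducible curve over $\mathbb{F}_q$.

**Definition (geometric $\mathbb{Z}_p$-tower).** A geometric $\mathbb{Z}_p$-tower $X_\infty/X$ is a sequence $X=X_0\leftarrow X_1\leftarrow X_2\leftarrow\cdots$ of smooth projective geometrically irreducible curves over $\mathbb{F}_q$ such that

- each $X_n/X$ is a Galois cover with group $G_n\cong\mathbb{Z}/p^n\mathbb{Z}$;
- $G_\infty=\varprojlim G_n\cong\mathbb{Z}_p$;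
- the tower is unramified outside a finite set $S$ of closed points of $X$.

Put $U=X\setminus S$. We assume, as one may after passing to a higher layer, that $X_1$ is totally ramified over $X$ at every point of $S$. Fix the identification $G_\infty\cong\mathbb{Z}_p$.

Write $|U|$ for the set of closed points of $U$ and $|x|$ for the degree of $x\in|U|$. Since $G_\infty$ is abelian, each $x\in|U|$ has a well-defined arithmetic Frobenius element in $G_\infty$. We call it $a_x\in\mathbb{Z}_p$. Its image in $G_n$ is $\mathrm{Frob}_x=a_x\bmod p^n$.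

For $n\ge1$ fix a primitive character $\chi_n:G_n\to\mathbb{C}_p^*$ of order $p^n$ and put $\zeta=\zeta_{p^n}=\chi_n(1)$, a primitive $p^n$-th root of unity. Thus $\chi_n(\mathrm{Frob}_x)=\zeta^{a_x}$. The $L$-function is
$$L(\chi_n,s)=\prod_{x\in|U|}\frac{1}{1-\chi_n(\mathrm{Frob}_x)\,s^{|x|}} .$$
By Weil, $L(\chi_n,s)$ is a polynomial in $s$ with coefficients in $\mathbb{Z}[\chi_n(1)]$, and its reciprocal roots have complex absolute value $\sqrt q$. Its degree and $p$-adic slopes depend only on $n$, not on the choice of $\chi_n$. Let $L_{p,n}\subset\mathbb{C}_p$ be its splitting field over $\mathbb{Q}_p$, obtained by adjoining all reciprocal roots.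

**Conjecture.** $[L_{p,n}:\mathbb{Q}_p]\to\infty$ as $n\to\infty$.

The problem is taken from Roberto Alvarenga, "$p$-adic Wan-Riemann Hypothesis for $\mathbb{Z}_p$-towers of curves", arXiv:1912.05065 (2019). These notes prove the conjecture for every geometric $\mathbb{Z}_p$-tower.

### From the Euler product to exponential sums

For $P\in U(\mathbb{F}_{q^k})$ lying over $x\in|U|$ (so $|x|$ divides $k$) put $a_P=\frac{k}{|x|}a_x$. Collect the values $a_P$ in a finite formal sum of points of $\mathbb{Z}_p$: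
$$\mu_k=\sum_{P\in U(\mathbb{F}_{q^k})}[a_P]=\sum_{b\in B_k}m_k(b)\,[b],\qquad m_k(b)\in\mathbb{Z}_{>0},$$
where $B_k\subset\mathbb{Z}_p$ is the finite set of values that occur and $m_k(b)$ says how often. The point to keep in mind is that **$\mu_k$ does not depend on $n$**.

Take logarithms in the Euler product:
$$\log L(\chi_n,s)=\sum_{x}\sum_{m\ge1}\zeta^{ma_x}\frac{s^{m|x|}}{m}=\sum_{k\ge1}\frac{s^k}{k}\sum_{|x|\,\mid\,k}|x|\,\zeta^{(k/|x|)a_x}.$$
Exactly $|x|$ points of $U(\mathbb{F}_{q^k})$ lie over a closed point $x$ with $|x|$ dividing $k$. So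
$$L(\chi_n,s)=\exp\Big(\sum_{k\ge1}S_k(\zeta)\frac{s^k}{k}\Big),\qquad S_k(\zeta)=\sum_{b\in B_k}m_k(b)\,\zeta^{b}. \tag{1}$$

**Definition (coefficient field).** $K_n\subseteq\mathbb{Q}_p(\zeta_{p^n})$ is the field generated over $\mathbb{Q}_p$ by the coefficients of $L(\chi_n,s)$.

If $L(\chi_n,s)=\sum_k\ell_ks^k$, then (1) gives $sL'=L\cdot\sum_kS_ks^k$, that is, $k\ell_k=\sum_{i=1}^kS_i\ell_{k-i}$ with $\ell_0=1$. These are Newton's identities. They express each $\ell_k$ as a rational polynomial in $S_1,\dots,S_k$, and conversely. Hence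
$$K_n=\mathbb{Q}_p\big(S_k(\zeta):k\ge1\big),\qquad K_n\subseteq L_{p,n}, \tag{2}$$
the inclusion because $L(\chi_n,s)=\prod(1-\alpha_is)$ has its coefficients in the field generated by the $\alpha_i$.

### Artin–Schreier–Witt towers

We need towers that we can compute with. For an $\mathbb{F}_p$-algebra $R$ let $W(R)$ be the ring of $p$-typical Witt vectors $(w_0,w_1,\dots)$. Let $\mathrm{F}$ be its Frobenius, the $p$-th power on each component. Let $[r]=(r,0,0,\dots)$ be the Teichmüller lift. (A bracket around an element of $R$ is a Teichmüller lift; a bracket around an element of $\mathbb{Z}_p$ in a formal sum is a point.) Recall: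

- $w\mapsto w_0$ is a ring homomorphism, $[rs]=[r][s]$ and $\mathrm{F}[r]=[r^p]$;
- $W(\mathbb{F}_p)=\mathbb{Z}_p$, and $W(\mathbb{F}_{p^k})=\mathbb{Z}_p[\mu_{p^k-1}]$ is the unramified extension of degree $k$, whose Galois group is generated by $\mathrm{F}$;
- the nonzero Teichmüller lifts in $W(\mathbb{F}_{p^k})$ are the roots of unity in $\mu_{p^k-1}$.

Let $U\subset\mathbb{P}^1$ be an affine open curve over $\mathbb{F}_p$ with coordinate ring $R$ and complement $S\neq\emptyset$, and let $w\in W(R)$. The equation $\mathrm{F}y-y=w$ defines a torsor over $U$ under $W(\mathbb{F}_p)=\mathbb{Z}_p$, with $c\in\mathbb{Z}_p$ acting by $y\mapsto y+c$.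

*Frobenius.* At $P\in U(\mathbb{F}_{p^k})$ the $p^k$-power Frobenius sends a solution $y$ over $P$ to $\mathrm{F}^ky=y+\sum_{i<k}\mathrm{F}^iw(P)$. So
$$a_P=\mathrm{Tr}_{W(\mathbb{F}_{p^k})/\mathbb{Z}_p}(w(P)). \tag{3}$$

*When this is a tower as in the problem.* Suppose $w_0$ has a pole of order prime to $p$ at every point of $S$. The first component of the equation is $y_0^p-y_0=w_0$. At a point of $S$ with pole order $m$ and ramification index $e$, the valuation upstairs gives $p\cdot\mathrm{ord}(y_0)=-em$, so $p\mid e$ and the degree-$p$ cover is totally ramified. This computation is unchanged over $\overline{\mathbb{F}}_p$. The torsor is a homomorphism from the fundamental group of $U$ to $\mathbb{Z}_p$. The image of an inertia group at a point of $S$, taken over $\overline{\mathbb{F}}_p$, is a closed subgroup of $\mathbb{Z}_p$ that maps onto $\mathbb{Z}_p/p$. Every proper closed subgroup lies in $p\mathbb{Z}_p$, so the image is all of $\mathbb{Z}_p$. Hence every layer is geometrically irreducible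 with group $\mathbb{Z}/p^n$ and totally ramified over $S$, and all assumptions hold.

### The easy case

**Easy case.** Suppose that for some $k$ the set $B_k$ contains exactly one nonzero element $a$, and $a\in\mathbb{Z}_p^*$. Then $K_n=\mathbb{Q}_p(\zeta_{p^n})$ for all $n$, so $[L_{p,n}:\mathbb{Q}_p]\ge(p-1)p^{n-1}$.

*Proof.* Here $S_k(\zeta)=c+m\zeta^a$ with integers $c\ge0$ and $m>0$. By (2), $\zeta^a=(S_k(\zeta)-c)/m$ lies in $K_n$. As $a$ is a unit, $\zeta$ is a power of $\zeta^a$. So $K_n=\mathbb{Q}_p(\zeta_{p^n})$, which has degree $(p-1)p^{n-1}$ over $\mathbb{Q}_p$. $\square$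

**Example 1.** Let $p=2$, $U=\mathbb{A}^1$ over $\mathbb{F}_2$, $w=[x]$. Then $w_0=x$ has a simple pole at $\infty$. The rational points are $0$ and $1$, with $a_0=0$ and $a_1=1$, so $\mu_1=[0]+[1]$ and we are in the easy case.

For $n=2$, $\zeta=i$, let us look one step further. The points of $\mathbb{F}_4$ have traces $0$, $\mathrm{Tr}(1)=2$, and $-1$ twice (the primitive cube roots of unity). So $S_1=1+i$ and $S_2=1+i^2+2i^{-1}=-2i$, and $\ell_2=(S_1^2+S_2)/2=(2i-2i)/2=0$. Section 6 will show that the degree is $1$, so $L(\chi_2,s)=1+(1+i)s$. Its reciprocal root $-(1+i)$ has absolute value $\sqrt2$, as it should.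

## 2. What a sum of several roots of unity can hide

In a general tower two things change. First, no $S_k$ need contain a single root of unity that we can isolate. Second, $\zeta$ may really be missing from $K_n$.

**Example 2.** Let $p=3$, $U=\mathbb{A}^1$, $w=[x]$. The rational points $0,1,-1$ give $\mu_1=[0]+[1]+[-1]$ and $S_1=1+\zeta+\zeta^{-1}$. For $k=2$, the points of $\mathbb{F}_9$ have these traces:

- $0$ gives $0$, and $\pm1$ give $\pm2$;
- the two elements of order $4$ give $0$;
- an element of order $8$ lifts to $\xi$ with $(\xi+\xi^3)^2=\xi^2+2\xi^4+\xi^6=-2$, because $\xi^6=-\xi^2$ and $\xi^4=-1$; the four elements of order $8$ give $\sqrt{-2}$ twice and $-\sqrt{-2}$ twice.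

So $\mu_2=3[0]+[2]+[-2]+2[\sqrt{-2}]+2[-\sqrt{-2}]$, with $\sqrt{-2}\in\mathbb{Z}_3$ the root congruent to $4$ modulo $9$. For $n=2$,
$$\ell_2=\tfrac12(S_1^2+S_2)=3+(\zeta+\zeta^{-1})+(\zeta^2+\zeta^{-2})+(\zeta^4+\zeta^{-4})=3,$$
since the primitive ninth roots of unity sum to $0$. Section 6 gives degree $2$ here, so
$$L(\chi_2,s)=1+(1+\zeta_9+\zeta_9^{-1})s+3s^2 .$$
All coefficients lie in the fixed field of $\zeta\mapsto\zeta^{-1}$. The reason is the symmetry $P\mapsto-P$ of $\mathbb{A}^1$, which turns $a_P$ into $-a_P$.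

So ask for the symmetries. Recall that $\Phi_{p^n}$ is irreducible over $\mathbb{Q}_p$, that $\mathbb{Q}_p(\zeta_{p^n})/\mathbb{Q}_p$ is totally ramified, and that its Galois group is $(\mathbb{Z}/p^n)^*$ through $\sigma_u(\zeta)=\zeta^u$. Let $H_n$ be the subgroup that fixes $K_n$. By (2) and Galois theory,
$$u\in H_n\iff S_k(\zeta^u)=S_k(\zeta)\ \text{for all }k,\qquad [K_n:\mathbb{Q}_p]=\frac{(p-1)p^{n-1}}{|H_n|}. \tag{4}$$
The conjecture follows if $|H_n|$ is bounded. Note that we look at coefficients, not at roots. The size of $\deg L(\chi_n,s)$ by itself says nothing about the splitting field: $\prod_{i<m}(1-p^is)$ has degree $m$ and splits over $\mathbb{Q}_p$.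

The sensible first attempt is this. The identity $S_k(\zeta^u)=S_k(\zeta)$ reads $\sum_bm_k(b)\zeta^{ub}=\sum_bm_k(b)\zeta^b$. Compare the two sides term by term and conclude that $u$ permutes $B_k$ modulo $p^n$. If $B_k$ contains a unit $a$, then $ua\bmod p^n$ lies in a fixed finite list, so $u$ has boundedly many values.

The step that fails is the comparison, because powers of $\zeta$ are not linearly independent. Take $p=3$, $n=2$ and the formal sum $[1]+[4]+[7]$. Then $\zeta+\zeta^4+\zeta^7=\zeta(1+\zeta^3+\zeta^6)=0$ is fixed by every $\sigma_u$. Yet multiplication by $2$ takes $\{1,4,7\}$ to $\{2,8,5\}$ modulo $9$.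

The same example shows how to recover. The relation used three exponents that agree modulo $3=p^{n-1}$. If we keep the set $\{1,4,7\}$ and raise $n$ to $3$, the exponents are distinct modulo $9=p^{n-1}$. Since $\mu_k$ does not depend on $n$, we may *fix $k$ first and then let $n$ grow*. The finite set $B_k$ eventually becomes distinct modulo $p^{n-1}$. All linear relations among the powers of $\zeta_{p^n}$ come from $\Phi_{p^n}$, and these involve whole cosets of $p^{n-1}\mathbb{Z}/p^n\mathbb{Z}$. A sparse set of exponents with positive weights leaves them no room.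

## 3. Fixing $k$ and letting $n$ grow

**Theorem 1.** There is $x\in|U|$ with $a_x\in\mathbb{Z}_p^*$. Let $k=|x|$ and $r=\#(B_k\cap\mathbb{Z}_p^*)\le\#U(\mathbb{F}_{q^k})$. If $n\ge2$ is such that the elements of $B_k$ are distinct mod $p^{n-1}$ (true for all large $n$), then
$$[L_{p,n}:\mathbb{Q}_p]\ \ge\ [K_n:\mathbb{Q}_p]\ \ge\ \frac{(p-1)p^{n-1}}{r}.$$
Hence $[L_{p,n}:\mathbb{Q}_p]\to\infty$. So the conjecture is true for every geometric $\mathbb{Z}_p$-tower, and the degree grows at least linearly in $p^n$.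

**Step 1: a comparison lemma.** This makes the term-by-term comparison legitimate.

**Lemma 1.** Let $\mu=\sum_{b\in B}m(b)[b]$ with $B\subset\mathbb{Z}_p$ finite and all $m(b)$ positive integers. Let $n\ge2$ be such that the elements of $B$ are distinct mod $p^{n-1}$, and let $u\in(\mathbb{Z}/p^n)^*$. If $\sum_bm(b)\zeta^{ub}=\sum_bm(b)\zeta^b$, then multiplication by $u$ permutes $B\bmod p^n$ and preserves the weights $m$.

*Proof.* Let $M:\mathbb{Z}/p^n\to\mathbb{Z}_{\ge0}$ take the value $m(b)$ at $b\bmod p^n$ for $b\in B$, and $0$ elsewhere. This is well defined, as elements of $B$ are distinct mod $p^n$. Put $f(j)=M(u^{-1}j)-M(j)$. Substituting $j=ub$ in the first sum, the hypothesis becomes $\sum_jf(j)\zeta^j=0$.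

So the polynomial $\sum_{0\le j<p^n}f(j)X^j$ is divisible by the minimal polynomial of $\zeta$ over $\mathbb{Q}_p$,
$$\Phi_{p^n}(X)=1+X^{p^{n-1}}+X^{2p^{n-1}}+\cdots+X^{(p-1)p^{n-1}}.$$
The quotient has degree at most $(p^n-1)-(p-1)p^{n-1}=p^{n-1}-1$. Write it as $\sum_{0\le i<p^{n-1}}g_iX^i$. Multiplying by $\Phi_{p^n}$ places $p$ copies of the block $(g_0,\dots,g_{p^{n-1}-1})$ one after another, without overlap. So $f(j)$ depends only on $j$ mod $p^{n-1}$: $f$ is constant on each coset of $p^{n-1}\mathbb{Z}/p^n\mathbb{Z}$.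

Each such coset has $p\ge2$ elements. By the choice of $n$, $M$ is nonzero at no more than one element of each coset. The same holds for $j\mapsto M(u^{-1}j)$, because multiplication by the unit $u^{-1}$ permutes the cosets. Let $f\equiv c$ on a coset.

- If $c>0$, then $M(u^{-1}j)=c+M(j)>0$ at all elements $j$ of the coset, and there are at least two: a contradiction.
- If $c<0$, then $M(j)=M(u^{-1}j)-c>0$ at all elements of the coset: again a contradiction.

So $f=0$, that is, $M(uj)=M(j)$ for all $j$. This is the claim. $\square$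

Both hypotheses were used: distinctness mod $p^{n-1}$ and positivity of the weights.

**Step 2: a unit Frobenius exists.** We need a unit in some $B_k$ to pin $u$ down. Suppose no $x\in|U|$ has $a_x\in\mathbb{Z}_p^*$. Then every $x\in|U|$ has trivial Frobenius in $G_1=\mathbb{Z}/p$. It is unramified in $X_1$, so it splits completely there, and each point of $U(\mathbb{F}_{q^k})$ has $p$ points of $X_1(\mathbb{F}_{q^k})$ above it. Thus
$$p\cdot\#U(\mathbb{F}_{q^k})\le\#X_1(\mathbb{F}_{q^k})\qquad\text{for all }k.$$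
By Weil both $\#U(\mathbb{F}_{q^k})$ and $\#X_1(\mathbb{F}_{q^k})$ are $q^k+O(q^{k/2})$, because $X$ and $X_1$ are geometrically irreducible and $S$ is finite. Dividing by $q^k$ and letting $k\to\infty$ gives $p\le1$, a contradiction.

**Step 3: bounding $|H_n|$.** Let $x$, $k=|x|$, $r$, $n$ be as in the theorem and put $a=a_x$. A point of $U(\mathbb{F}_{q^k})$ over $x$ has $a_P=a_x$, so $a\in B_k\cap\mathbb{Z}_p^*$. Let $u\in H_n$. By (4), $S_k(\zeta^u)=S_k(\zeta)$, and Lemma 1 applies to $\mu_k$. So $ua$ is the reduction mod $p^n$ of an element of $B_k$, necessarily a unit. Since $a$ is a unit, $u\mapsto ua$ is injective. It maps $H_n$ into the set of reductions of the $r$ elements of $B_k\cap\mathbb{Z}_p^*$. So $|H_n|\le r$, and (2) and (4) give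
$$[L_{p,n}:\mathbb{Q}_p]\ge[K_n:\mathbb{Q}_p]=\frac{(p-1)p^{n-1}}{|H_n|}\ge\frac{(p-1)p^{n-1}}{r}\to\infty .$$
Finally $r\le\#B_k\le\#U(\mathbb{F}_{q^k})$. $\blacksquare$

In Example 2, $k=1$ and $B_1=\{0,1,-1\}$ is distinct mod $3$, with $r=2$. So $[K_n:\mathbb{Q}_3]\ge3^{n-1}$ for all $n\ge2$.

## 4. The exact coefficient field

Lemma 1 says that Galois symmetries are symmetries of $\mu_k$ modulo $p^n$. For large $n$ they come from honest symmetries in $\mathbb{Z}_p$. For $u\in\mathbb{Z}_p^*$ write $u_*\mu_k=\sum_bm_k(b)[ub]$.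

**Theorem 2.** Let $H=\{u\in\mathbb{Z}_p^*:u_*\mu_k=\mu_k\ \forall k\ge1\}$. Then $H$ is a finite group of roots of unity in $\mathbb{Z}_p$, so $|H|$ divides $p-1$ if $p$ is odd and divides $2$ if $p=2$. For all sufficiently large $n$, $H$ maps isomorphically onto $H_n$. Thus for $n\gg0$
$$K_n=\mathbb{Q}_p(\zeta_{p^n})^{H},\qquad[K_n:\mathbb{Q}_p]=\frac{(p-1)p^{n-1}}{|H|}.$$
Consequently, for $n\gg0$, the degree $[L_{p,n}:\mathbb{Q}_p]$ and also the ramification index of $L_{p,n}/\mathbb{Q}_p$ are divisible by $(p-1)p^{n-1}/|H|$. In particular they are $\ge p^{n-1}$ for $p$ odd and $\ge2^{n-2}$ for $p=2$.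

Throughout, $x$ is as in Theorem 1, $k=|x|$ and $a=a_x\in\mathbb{Z}_p^*$.

**Step 1: $H$ is finite.** Let $F=\{b/a:b\in B_k\cap\mathbb{Z}_p^*\}$, a finite set. If $u\in H$, then $ua\in B_k$ and $ua$ is a unit, so $u=(ua)/a\in F$. Hence $H\subseteq F$ is finite. As a subgroup of $\mathbb{Z}_p^*$ it consists of roots of unity. The roots of unity in $\mathbb{Z}_p$ form $\mu_{p-1}$ for $p$ odd and $\{\pm1\}$ for $p=2$. This gives the divisibility statement.

**Step 2: choosing $n_0$.** We want $n$ so large that an element of $F$ which is a symmetry mod $p^n$ is a true symmetry. For each $w\in F\setminus H$ choose $k_w$ with $w_*\mu_{k_w}\ne\mu_{k_w}$. Choose $n_0\ge2$ such that for all $n\ge n_0$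

- the elements of $B_k$ are distinct mod $p^{n-1}$;
- for each $w\in F\setminus H$, the elements of $B_{k_w}\cup wB_{k_w}$ are distinct mod $p^{n-1}$.

This is possible, as finitely many finite sets are involved. Let $n\ge n_0$.

**Step 3: $H$ embeds in $H_n$.** If $b/a\equiv b'/a$ mod $p^n$, then $b\equiv b'$ mod $p^n$. So the elements of $F\supseteq H$ are distinct mod $p^n$, and $H\to(\mathbb{Z}/p^n)^*$ is injective. If $u\in H$, then for every $j$
$$S_j(\zeta^u)=\sum_bm_j(b)\zeta^{ub}=\sum_bm_j(b)\zeta^b=S_j(\zeta),$$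
the middle equality because $u_*\mu_j=\mu_j$. So $u\bmod p^n\in H_n$. (This last computation holds for every $n\ge1$. We use that in Section 6.)

**Step 4: $H_n$ lies in the image of $H$.** Let $u\in H_n$. As in the proof of Theorem 1, $ua\equiv b$ mod $p^n$ for some $b\in B_k\cap\mathbb{Z}_p^*$, so $u\equiv w$ mod $p^n$ with $w=b/a\in F$. Suppose $w\notin H$. Since $u\in H_n$, we have $S_{k_w}(\zeta^u)=S_{k_w}(\zeta)$, and Lemma 1 applies to $\mu_{k_w}$. For every $b\in B_{k_w}$ there is $b'\in B_{k_w}$ with $wb\equiv b'$ mod $p^n$ and $m_{k_w}(b')=m_{k_w}(b)$. Both $wb$ and $b'$ lie in $B_{k_w}\cup wB_{k_w}$, whose elements are distinct mod $p^n$, so $wb=b'$. Thus $b\mapsto wb$ is an injective weight-preserving map from the finite set $B_{k_w}$ to itself, and $w_*\mu_{k_w}=\mu_{k_w}$. This contradicts the choice of $k_w$. So $w\in H$.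

**Step 5: conclusion.** We have $H\cong H_n$, and (4) gives the formulas for $K_n$. As a subfield of the totally ramified extension $\mathbb{Q}_p(\zeta_{p^n})$, the field $K_n$ is totally ramified over $\mathbb{Q}_p$. Since $K_n\subseteq L_{p,n}$, the number $[K_n:\mathbb{Q}_p]$ divides the degree of $L_{p,n}/\mathbb{Q}_p$. It is also the ramification index of $K_n/\mathbb{Q}_p$, so it divides that of $L_{p,n}/\mathbb{Q}_p$. Finally $|H|\le p-1$ for $p$ odd and $|H|\le2$ for $p=2$. $\blacksquare$

## 5. Towers with a prescribed symmetry group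

**Theorem 3.**
(a) Every subgroup of the group of roots of unity of $\mathbb{Z}_p$ occurs as $H$ for some geometric tower as in the problem.
(b) For every $p$ there is a tower over $\mathbb{P}^1/\mathbb{F}_p$ with $S=\{\infty\}$ and $[L_{p,n}:\mathbb{Q}_p]=p^{n-1}$ for all $n\ge1$. So for $p$ odd the bound $[L_{p,n}:\mathbb{Q}_p]\ge p^{n-1}$ ($n\gg0$) is optimal.

(For $p=2$, the value $2^{n-2}$ is optimal for $K_n$ by (a) and Theorem 2. No claim is made that $L_{2,n}$ attains it.)

This section proves (a), with the Artin–Schreier–Witt towers of Section 1.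

**Step 1: $p$ odd, building the symmetry in.** The subgroups of the cyclic group $\mu_{p-1}$ are the $\mu_d$ with $d\mid p-1$. Take $U=\mathbb{A}^1$, and
$$w=[x]\ \text{ if }d=p-1,\qquad w=[x]+[x^{1+d}]\ \text{ if }d<p-1.$$
The pole order of $w_0$ at $\infty$ is $1$, respectively $1+d<p$, hence prime to $p$. If $\omega\in\mathbb{F}_p^*$ satisfies $\omega^d=1$, then $\omega^{1+d}=\omega$, so $w(\omega P)=[\omega]\,w(P)$ with $[\omega]\in\mathbb{Z}_p$. The trace in (3) is $\mathbb{Z}_p$-linear, so $a_{\omega P}=[\omega]a_P$. Since $P\mapsto\omega P$ is a bijection of $\mathbb{A}^1(\mathbb{F}_{p^k})$, we get $[\omega]_*\mu_k=\mu_k$ for all $k$. Thus $H\supseteq\mu_d$. For $d=p-1$ equality holds by Theorem 2.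

**Step 2: $p$ odd, $d<p-1$, excluding more symmetry.** Only $\mu_1$ is needed, through its moments. Put $N=(p-1)/d$ and let $u\in H$. For $P\in\mathbb{F}_p^*$ with lift $t=[P]\in\mu_{p-1}$ we have $a_P=t+t^{1+d}$, and $a_0=0$. Since $u_*\mu_1=\mu_1$, the moments $m_j=\sum_{P\in\mathbb{F}_p}a_P^j$ satisfy $u^jm_j=m_j$, where for $j\ge1$
$$m_j=\sum_{t\in\mu_{p-1}}(t+t^{1+d})^j=\sum_{i=0}^j\binom ji\sum_{t\in\mu_{p-1}}t^{\,j+di}.$$
If $m_j\ne0$, then $u^j=1$. We want $u^d=1$, but $m_d$ may vanish: for $p=7$, $d=1$ it is $\sum_t(t+t^2)=0$. By Theorem 2 we know $u^{p-1}=1$, so any $j\equiv d$ mod $p-1$ is as good. Take $j=p-1+d=d(N+1)$. Then $j+di=d(N+1+i)$. The inner sum is $p-1$ if $dN\mid d(N+1+i)$, that is, if $N\mid i+1$, and $0$ otherwise. All terms are $\ge0$, and $i=N-1$ (which is $\le j$) contributes a positive one. So $m_j>0$, hence $u^{p-1+d}=1$, hence $u^d=1$. Therefore $H=\mu_d$.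

For instance $p=5$, $d=2$, $w=[x]+[x^3]$: the values $t+t^3$ for $t=\pm1$ and the two square roots of $-1$ are $\pm2,0,0$. So $\mu_1=3[0]+[2]+[-2]$ and $m_6=2\cdot64=128$. The formula gives $4\big(\binom61+\binom63+\binom65\big)=4\cdot32=128$.

**Step 3: $p=2$, $H=1$.** Take Example 1: $\mu_1=[0]+[1]$ is not invariant under $-1$, and $H\subseteq\{\pm1\}$ by Theorem 2.

**Step 4: $p=2$, $H=\{\pm1\}$.** Take $U=\mathbb{P}^1\setminus\{0,1\}$ over $\mathbb{F}_2$ and $w=[1/x]-[1/(x+1)]$. Here $w_0=1/x+1/(x+1)$ has simple poles exactly at $0$ and $1$. The automorphism $\tau:x\mapsto x+1$ of $U$ satisfies $\tau^*w=-w$, so $a_{\tau P}=-a_P$ for all $P$, and $-1\in H$. By Theorem 2, $H=\{\pm1\}$. $\blacksquare$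

**Example 3.** This last tower shows why Theorem 1 lets $k$ be the degree of a chosen point. The only rational point of $U$ is $\infty$, where $w=0$, so $\mu_1=[0]$. Over $\mathbb{F}_4$ the points are $\infty,\omega,\omega^2$ with $\omega$ a primitive cube root of unity. There $w(\omega)=[\omega^2]-[\omega]$ has trace $0$, and so does $w(\omega^2)$. Hence $\mu_2=3[0]$. Over $\mathbb{F}_8$ let $x^3=x+1$. Then $1/x=x^6$ and $1/(x+1)=x^{-3}=x^4$. With $\xi=[x]$, a primitive seventh root of unity, put $\eta=\xi+\xi^2+\xi^4$ and $\eta'=\xi^3+\xi^5+\xi^6$. Then $a_x=\eta'-\eta$. From $\eta+\eta'=-1$ and $\eta\eta'=2$ we get $a_x^2=1-8=-7$, so $a_x$ is a unit, a square root $\theta$ of $-7$ in $\mathbb{Z}_2$. The points $x,x^2,x^4$ give $\theta$, their images under $\tau$ give $-\theta$, and $\mu_3=[0]+3[\theta]+3[-\theta]$.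

## 6. The tower $\mathrm{F}y-y=[x]$ by Dwork's trace formula

We prove Theorem 3(b) with $U=\mathbb{A}^1$ over $\mathbb{F}_p$ and $w=[x]$, so that $a_P=\mathrm{Tr}([P])$. We show that the reciprocal roots of $L(\chi_n,s)$ have pairwise distinct valuations. This forces them into $K_n$. The argument is that of Dwork, and of Davis–Wan–Xiao (*Newton slopes for Artin–Schreier–Witt towers*, Math. Ann. 2016), in the simplest case.

Let $v$ be the valuation with $v(p)=1$. It is convenient to remove the point $0$, whose Euler factor is $1/(1-s)$ because $a_0=0$. Put $L^*(\chi_n,s)=(1-s)L(\chi_n,s)$. By (1), $L^*(\chi_n,s)=\exp\big(\sum_kS_k^*(\zeta)s^k/k\big)$ with $S_k^*(\zeta)=\sum_{x\in\mu_{p^k-1}}\zeta^{\mathrm{Tr}(x)}$, where $\mathrm{Tr}(x)=x+x^p+\cdots+x^{p^{k-1}}$. From here on $x$ is a root of unity of order dividing $p^k-1$, or a formal variable.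

Two textbook facts will be used.

- **Artin–Hasse.** The series $E(X)=\exp\big(\sum_{i\ge0}X^{p^i}/p^i\big)=\sum_me_mX^m$ has coefficients in $\mathbb{Z}_p$.
- **Newton polygon.** Let $C(s)=1+\sum_{k\ge1}C_ks^k$ have coefficients in a finite extension of $\mathbb{Q}_p$ with $v(C_k)/k\to\infty$ (an *entire* series). If the lower convex hull of the points $(k,v(C_k))$ has a side of slope $\lambda$ and horizontal length $\ell$, then $C$ has exactly $\ell$ zeros in $\mathbb{C}_p$, with multiplicity, whose reciprocals have valuation $\lambda$. All zeros arise in this way.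

For instance, in Example 2 the points for $1+(1+\zeta_9+\zeta_9^{-1})s+3s^2$ are $(0,0)$, $(1,\frac13)$, $(2,1)$, because $1+\zeta_9+\zeta_9^{-1}=\zeta_9^{-1}(\zeta_9^3-1)/(\zeta_9-1)$ has valuation $\frac12-\frac16=\frac13$. The slopes are $\frac13$ and $\frac23$.

**Step 1: one power series for all $n$.** We write $\zeta^{\mathrm{Tr}(x)}$ as a product that is a power series in $x$, with $\zeta$ replaced by a variable $1+T$. Since $E(X)=1+X+\cdots$, the series $E(X)-1$ has a compositional inverse over $\mathbb{Z}_p$. So there is $\pi\in T+T^2\mathbb{Z}_p[[T]]$ with $E(\pi)=1+T$. Note that $\pi$ is $T$ times a unit of $\mathbb{Z}_p[[T]]$. For $x^{p^k}=x$,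
$$\log\prod_{i<k}E(\pi x^{p^i})=\sum_{j\ge0}\frac{\pi^{p^j}}{p^j}\sum_{i<k}x^{p^{i+j}}=\mathrm{Tr}(x)\sum_{j\ge0}\frac{\pi^{p^j}}{p^j}=\mathrm{Tr}(x)\log(1+T),$$
because for each $j$ the powers $x^{p^{i+j}}$, $0\le i<k$, are $x,x^p,\dots,x^{p^{k-1}}$ in some order. Hence
$$\prod_{i<k}E(\pi x^{p^i})=(1+T)^{\mathrm{Tr}(x)}. \tag{5}$$
Put $S_k^*(T)=\sum_{x\in\mu_{p^k-1}}(1+T)^{\mathrm{Tr}(x)}\in\mathbb{Z}_p[[T]]$. For $c\in\mathbb{Z}_p$, setting $T=\zeta-1$ turns $(1+T)^c=\sum_m\binom cmT^m$ into $\zeta^c$: this is clear for integers $c\ge0$ and follows for all $c$ by continuity. So $S_k^*(T)$ at $T=\zeta-1$ is $S^*_k(\zeta)$.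

**Step 2: $S_k^*$ in terms of coefficients.** We turn the sum over roots of unity into a sum of coefficients. For a variable $x$ let $F_k(x)=\prod_{i<k}E(\pi x^{p^i})=\sum_mf_mx^m$ with $f_m\in\mathbb{Z}_p[[T]]$ ($k$ being understood). A term of the product is $\prod_ie_{m_i}\pi^{m_i}x^{m_ip^i}$. It contributes to $f_m$ with $m=\sum m_ip^i\le p^{k-1}\sum m_i$, so it is divisible by $T^{\lceil m/p^{k-1}\rceil}$, and so is $f_m$. Hence $F_k$ may be evaluated at roots of unity term by term. Since $\sum_{x\in\mu_{p^k-1}}x^m$ is $p^k-1$ if $(p^k-1)\mid m$ and $0$ otherwise, (5) gives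
$$S_k^*(T)=(p^k-1)\sum_{i\ge0}f_{(p^k-1)i}. \tag{6}$$

**Step 3: the sum as a trace.** Now we recognize (6) as a trace of a $k$-th power. Let $\psi\big(\sum g_mx^m\big)=\sum g_{pm}x^m$ on power series in $x$ over $\mathbb{Z}_p[[T]]$, and let $\Psi=\psi\circ E(\pi x)$: multiply by $E(\pi x)$, then apply $\psi$. The coefficient of $x^i$ in $\Psi(x^j)$ is
$$A_{ij}=e_{pi-j}\,\pi^{pi-j}\qquad(i,j\ge0;\ e_m=0\text{ for }m<0).$$
Row $i$ vanishes for $j>pi$, so $A$ is row-finite, products of such matrices make sense, and $A^k$ is the matrix of $\Psi^k$.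

From $h(x)\psi(g)=\psi(h(x^p)g)$ we get $\Psi^k=\psi^k\circ F_k$ by induction:
$$\Psi^{k+1}=\psi\circ E(\pi x)\circ\psi^k\circ F_k=\psi^{k+1}\circ E(\pi x^{p^k})F_k(x)=\psi^{k+1}\circ F_{k+1}.$$
So $(A^k)_{ij}=f_{p^ki-j}$ (with $f_m=0$ for $m<0$), and in particular $(A^k)_{ii}=f_{(p^k-1)i}$.

Let $D=\mathrm{diag}(1,\pi,\pi^2,\dots)$ and $B=D^{-1}AD$. Then
$$B_{ij}=\pi^{-i}\,e_{pi-j}\pi^{pi-j}\,\pi^{j}=e_{pi-j}\,\pi^{(p-1)i},\qquad(B^k)_{ii}=(A^k)_{ii}.$$
Row $i$ of $B$ is divisible by $\pi^{(p-1)i}$, so modulo $T^M$ only finitely many rows of $B$ are nonzero, and the same rows at most are nonzero in $B^k$. Therefore $\mathrm{Tr}(B^k)=\sum_i(B^k)_{ii}$ converges, and (6) reads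
$$S_k^*(T)=(p^k-1)\,\mathrm{Tr}(B^k). \tag{7}$$

**Step 4: a Fredholm determinant.** We package the traces. Modulo $T^M$, $B$ has the block form with first rows $(B'\ B'')$ and all other rows zero, where $B'$ is a finite square matrix. Then $\mathrm{Tr}(B^k)\equiv\mathrm{Tr}(B'^k)$, and $\det(1-sB')=\exp\big(-\sum_k\mathrm{Tr}(B'^k)s^k/k\big)$. This is legitimate because $\mathbb{Z}_p[T]/T^M$ has no $p$-torsion and embeds in $\mathbb{Q}_p[T]/T^M$. The principal minors of $B$ that involve a row outside $B'$ vanish mod $T^M$. Letting $M\to\infty$, we get a series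
$$C(T,s)=\det(1-sB)=\exp\Big(-\sum_{k\ge1}\mathrm{Tr}(B^k)\frac{s^k}{k}\Big)=\sum_{k\ge0}(-1)^kc_k(T)s^k$$
in $\mathbb{Z}_p[[T]][[s]]$, where $c_k$ is the sum of the principal $k\times k$ minors of $B$.

Let $L^*(T,s)=\exp\big(\sum_kS_k^*(T)s^k/k\big)$. By (7) the exponent of $L^*(T,s)\,C(T,ps)$ has $k$-th term $\big((p^k-1)-p^k\big)\mathrm{Tr}(B^k)s^k/k=-\mathrm{Tr}(B^k)s^k/k$. So
$$C(T,s)=L^*(T,s)\,C(T,ps). \tag{8}$$
As $C(T,ps)$ has constant term $1$, this also shows $L^*(T,s)\in\mathbb{Z}_p[[T]][[s]]$. For any $\varepsilon$ of positive valuation in a finite extension of $\mathbb{Q}_p$, $T\mapsto\varepsilon$ is a ring homomorphism on $\mathbb{Z}_p[[T]]$ and on $\mathbb{Z}_p[[T]][1/p]$, so (8) may be specialized. By Step 1, $L^*(\zeta_{p^n}-1,s)=L^*(\chi_n,s)$.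

**Step 5: a lower bound for $c_k$.** The minor of $B$ on the index set $I$ with $\#I=k$ is divisible by $\pi^{(p-1)\sum_{i\in I}i}$, and $\sum_{i\in I}i\ge0+1+\cdots+(k-1)=k(k-1)/2$. So
$$c_k=\pi^{(p-1)k(k-1)/2}\,u_k,\qquad u_k\in\mathbb{Z}_p[[T]]. \tag{9}$$

**Step 6: $u_k$ is a unit.** A power series in $\mathbb{Z}_p[[T]]$ is a unit if and only if its constant term is, and this can be tested at a single point of positive valuation. We test at $n=1$, where everything is known. Put $T=\zeta_p-1$. Modulo $p$, $\mathrm{Tr}(x)$ is the trace of $x\bmod p$ from $\mathbb{F}_{p^k}$ to $\mathbb{F}_p$. So $S_k^*=\sum_{x\in\mathbb{F}_{p^k}^*}\zeta_p^{\mathrm{Tr}(x)}=-1$, the sum of a nontrivial additive character over the nonzero elements. Hence $L^*=\exp(-\sum s^k/k)=1-s$. Iterating (8),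
$$C(s)=(1-s)C(ps)=\cdots=\prod_{i<m}(1-p^is)\cdot C(p^ms),$$
and $C(p^ms)\to1$ coefficientwise as $m\to\infty$. So $C=\prod_{i\ge0}(1-p^is)$, and $c_k(\zeta_p-1)=\sum_{i_1<\cdots<i_k}p^{i_1+\cdots+i_k}$. The smallest exponent $k(k-1)/2$ occurs exactly once, so $v(c_k(\zeta_p-1))=k(k-1)/2$. Since $\pi$ is $T$ times a unit, $v(\pi(\zeta_p-1))=v(\zeta_p-1)=1/(p-1)$. Then (9) gives $v(u_k(\zeta_p-1))=0$. Hence $u_k(0)\in\mathbb{Z}_p^*$ and $u_k\in\mathbb{Z}_p[[T]]^*$.

**Step 7: the slopes for every $n$.** We transport the exact valuation to level $n$. Put $T=\zeta_{p^n}-1$, so $v(\pi)=v(T)=\frac{1}{(p-1)p^{n-1}}$. By (9) and Step 6,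
$$v(c_k)=\frac{k(k-1)}{2p^{n-1}}\quad\text{exactly, for all }k .$$
So $v(c_k)/k\to\infty$ and $C$ is entire. The slope from $k=j$ to $k=j+1$ is $j/p^{n-1}$, strictly increasing in $j$. So the reciprocal zeros of $C(s)$ have valuations $j/p^{n-1}$, $j=0,1,2,\dots$, each once. Those of $C(ps)$ are $p$ times these and have valuations $j/p^{n-1}$, $j\ge p^{n-1}$, each once. By (8), the zeros of $C(s)$ are those of the polynomial $L^*(\chi_n,s)$ together with those of $C(ps)$, with multiplicity. So the reciprocal zeros of $L^*(\chi_n,s)$ have valuations $j/p^{n-1}$, $0\le j<p^{n-1}$, each once. The factor $1-s$ accounts for $j=0$. Hence the reciprocal roots of $L(\chi_n,s)$ have valuations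
$$\frac{j}{p^{n-1}},\qquad1\le j<p^{n-1},\quad\text{each once}.$$
In particular $\deg L(\chi_n,s)=p^{n-1}-1$, which gives the degrees $1$ and $2$ announced in Examples 1 and 2.

**Step 8: the splitting field.** Distinct valuations make the roots rational over $K_n$. A conjugate over $K_n$ of a reciprocal root of $L(\chi_n,s)$ is again a reciprocal root, since the polynomial has coefficients in $K_n$, and it has the same valuation. As the valuations are distinct, it is the same root. So all reciprocal roots lie in $K_n$, and $L_{p,n}=K_n$.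

*Upper bound.* If $p$ is odd, then $H=\mu_{p-1}$ by Section 5. By the computation in Step 3 of Section 4, valid for all $n$, $K_n\subseteq\mathbb{Q}_p(\zeta_{p^n})^{\mu_{p-1}}$. Since $\mu_{p-1}$ injects into $(\mathbb{Z}/p^n)^*$, this field has degree $p^{n-1}$. If $p=2$, then $K_n\subseteq\mathbb{Q}_2(\zeta_{2^n})$, which has degree $2^{n-1}$, also $p^{n-1}$.

*Lower bound.* For $n\ge2$ the field $K_n$ contains a root of valuation $1/p^{n-1}$ (the case $j=1$). The value group of $K_n$ is $\frac1e\mathbb{Z}$ with $e$ its ramification index, so $p^{n-1}\mid e$ and $[K_n:\mathbb{Q}_p]\ge p^{n-1}$. For $n=1$, $L(\chi_1,s)=1$ and the degree is $1$.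

Hence $[L_{p,n}:\mathbb{Q}_p]=p^{n-1}$ for all $n\ge1$. For $p$ odd this equals the lower bound of Theorem 2, which is therefore optimal. $\blacksquare$
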